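\title{Minimal Functional Dependencies as Minimal Transversals:\\ A Parsimonious Reduction}

\begin{abstract}
We give a parsimonious reduction from the problem of listing all minimal non-trivial functional dependencies of a relational database, with arbitrary right-hand side, to the problem of listing the minimal transversals of a single hypergraph. This answers a question of Bl\"asius, Friedrich and Schirneck. The core of the reduction turns any list of hypergraphs $\mathcal H_1,\dots,\mathcal H_d$ into one hypergraph of polynomial size whose minimal transversals are in efficiently computable bijection with the pairs $(i,T)$, where $T$ is a minimal transversal of $\mathcal H_i$. Selector vertices give such a hypergraph with one minimal transversal too many. We remove the excess by renaming vertices so that two known solutions coincide, and then merging these two solutions into one. It follows that the numbers of minimal transversals are closed under sums of products with coefficients written in binary. We also show that a construction that keeps every solution literally needs exponentially many edges.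
\end{abstract}

\section{Introduction}\label{sec:intro}

A \emph{relational schema} is a finite set $R$ of attributes, and a \emph{database} over $R$ is a finite set $\mathfrak r$ of rows, each row $r$ assigning a value $r[a]$ to every attribute $a\in R$. For $X\subseteq R$ we write $r[X]$ for the restriction of $r$ to $X$. The \emph{functional dependency} $X\to a$, where $X\subseteq R$ and $a\in R$, \emph{holds} (or is \emph{valid}) in $\mathfrak r$ if any two rows $r,s\in\mathfrak r$ with $r[X]=s[X]$ also satisfy $r[a]=s[a]$; in words, the values on $X$ determine the value on $a$. The dependency is \emph{non-trivial} if $a\notin X$, and \emph{minimal} if $X'\to a$ holds for no $X'\subsetneq X$. A dependency $X\to a$ holds if and only if $a\in X$ or $X$ contains the left-hand side of a minimal, valid, non-trivial dependency with right-hand side $a$. The list of these minimal dependencies therefore describes all dependencies of $\mathfrak r$ without redundancy.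

A \emph{hypergraph} $\mathcal H$ on a finite vertex set $V$ is a finite family of subsets of $V$, its \emph{edges}; the empty set is allowed as an edge, and $|\mathcal H|$ is the number of edges. A \emph{transversal} of $\mathcal H$ is a set $T\subseteq V$ that meets every edge, and $\mathrm{Tr}(\mathcal H)$ is the set of inclusion-wise minimal transversals. Two degenerate cases matter below: if $\emptyset\in\mathcal H$ then $\mathrm{Tr}(\mathcal H)=\emptyset$, and if $\mathcal H$ has no edges then $\mathrm{Tr}(\mathcal H)=\{\emptyset\}$.

We compare three enumeration problems.
\begin{description}
\item[\textsf{MFD} (Enumerate Minimal FDs).] Given a database $\mathfrak r$ over $R$, list all minimal, valid, non-trivial dependencies $X\to a$ of $\mathfrak r$, with arbitrary right-hand side $a\in R$.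
\item[\textsf{TH} (Transversal Hypergraph).] Given a hypergraph $\mathcal H$ on $V$, list all members of $\mathrm{Tr}(\mathcal H)$.
\item[\textsf{THU} (Transversal Hypergraph Union).] Given a number $d$, which is part of the input and unbounded, and hypergraphs $\mathcal H_1,\dots,\mathcal H_d$ on a common vertex set $V$, list all pairs $(i,T)$ with $1\le i\le d$ and $T\in\mathrm{Tr}(\mathcal H_i)$.
\end{description}
A \emph{parsimonious reduction} from an enumeration problem $A$ to an enumeration problem $B$ consists of a polynomial-time computable map $\tau$ that sends every instance $x$ of $A$ to an instance $\tau(x)$ of $B$, and, for every $x$, a bijection from the solutions of $\tau(x)$ to the solutions of $x$ that is computable in time polynomial in $|x|$. We write $A\le B$ if such a reduction exists. It preserves the number of solutions exactly, and it turns any algorithm that lists the solutions of $B$ into one for $A$ at a polynomial cost per solution, with nothing to discard.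

It is known that \textsf{MFD} and \textsf{THU} are equivalent under parsimonious reductions, a schema $R$ giving rise to $d=|R|$ hypergraphs, one for each right-hand side. Eiter and Gottlob showed that \textsf{MFD} can be solved in output-polynomial time, that is, in time polynomial in the combined size of input and output, if and only if \textsf{TH} can. They also gave an almost parsimonious construction: it maps a database over $R$ to a hypergraph on the vertex set $R^2$ whose minimal transversals correspond to the minimal dependencies, except for $O(|R|^4)$ easily recognizable excess solutions that have no counterpart. Bl\"asius, Friedrich and Schirneck~\cite{BFS} asked to ``give a fully parsimonious reduction between the problems'', that is, from \textsf{MFD} to \textsf{TH}. By the equivalence above, this is the same as asking for a parsimonious reduction from \textsf{THU} to \textsf{TH}.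

Which answer should one expect? A parsimonious reduction from \textsf{THU} to \textsf{TH} must in particular produce a hypergraph with exactly $\sum_i|\mathrm{Tr}(\mathcal H_i)|$ minimal transversals. For $d=1$ there is nothing to do. For larger $d$, read a hypergraph as a monotone formula in conjunctive normal form, with one clause $\bigvee_{v\in E}x_v$ for each edge $E$, so that transversals are satisfying assignments. A union of hypergraphs is a conjunction of formulas, and on disjoint vertex sets it \emph{multiplies} the numbers of minimal transversals. A sum corresponds to a disjunction, and distributing a disjunction of $d$ formulas into conjunctive form produces the $\prod_i|\mathcal H_i|$ edges $E_1\cup\dots\cup E_d$ with $E_i\in\mathcal H_i$. Auxiliary vertices do not remove this blow-up as long as one insists that deleting them from a solution leaves a desired transversal; this is Proposition~\ref{prop:literal}. One might therefore guess that excess solutions are unavoidable. But the definition does not require the bijection to be the deletion of auxiliary vertices, and this freedom is enough.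

\begin{theorem}\label{thm:union}
There is a parsimonious reduction from \textsf{THU}, with $d$ part of the input, to \textsf{TH}. If the input has $n=|V|$ vertices, $d$ hypergraphs and $M=\sum_i|\mathcal H_i|$ edges, then the constructed hypergraph has at most $2n+d$ vertices and at most $M+\binom d2+2n+1$ edges. If all input edges have size at most $k$, then all output edges have size at most $\max(k+1,3)$.
\end{theorem}

\begin{theorem}\label{thm:fd}
There is a parsimonious reduction from \textsf{MFD} to \textsf{TH}. Moreover, \textsf{MFD}, \textsf{THU} and \textsf{TH} are pairwise equivalent under parsimonious reductions.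
\end{theorem}

No complexity assumption is used. Section~\ref{sec:prelim} collects the facts on transversals that we need, and Section~\ref{sec:fd} translates between dependencies and transversals. The proof of Theorem~\ref{thm:union} has three steps: selector vertices realize the sum plus one (Section~\ref{sec:selector}); two solutions that agree on the original vertices can be merged into one (Section~\ref{sec:merge}); and such a pair can always be arranged by renaming vertices (Section~\ref{sec:align}). Section~\ref{sec:closure} derives a closure property of the counting function $|\mathrm{Tr}(\cdot)|$, and Section~\ref{sec:literal} proves the lower bound for literal constructions.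

\section{Basic facts on minimal transversals}\label{sec:prelim}

Instances are given by explicit lists: a hypergraph by its vertices and edges, an instance of \textsf{THU} by $V$ and the list $\mathcal H_1,\dots,\mathcal H_d$, a database by its rows. In particular $n$, $d$ and $M$ are bounded by the input size. Whenever a construction makes a choice, it follows the order of these lists, so that the bijection can repeat the same choices when it is evaluated.

Parsimonious reductions compose: if $(\tau_1,\varphi_1)$ reduces $A$ to $B$ and $(\tau_2,\varphi_2)$ reduces $B$ to $C$, then $\tau_2\circ\tau_1$ and the composed bijection reduce $A$ to $C$, because $|\tau_1(x)|$ is polynomial in $|x|$.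

An \emph{antichain} is a family of sets none of which is properly contained in another.

\begin{lemma}\label{lem:basic}
Let $\mathcal H$ be a hypergraph on $V$.
\begin{enumerate}
\item[(i)] Every subset of $V$ that contains a transversal is a transversal, and every transversal contains a minimal one. A transversal $Q$ is minimal if and only if $Q\setminus\{q\}$ is not a transversal for any $q\in Q$. The family $\mathrm{Tr}(\mathcal H)$ is an antichain.
\item[(ii)] A vertex that lies in no edge lies in no minimal transversal. Hence $\mathrm{Tr}(\mathcal H)$ does not change when new vertices are added to $V$.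
\item[(iii)] If $\emptyset\notin\mathcal H$, a member of $\mathrm{Tr}(\mathcal H)$ can be computed in polynomial time.
\item[(iv)] If $\mathcal S$ is a family of transversals of $\mathcal H$ and every transversal contains a member of $\mathcal S$, then $\mathrm{Tr}(\mathcal H)$ is the set of inclusion-wise minimal members of $\mathcal S$.
\item[(v)] If $\mathcal A$ and $\mathcal B$ are hypergraphs on disjoint vertex sets $V_{\mathcal A}$ and $V_{\mathcal B}$, then $\mathrm{Tr}(\mathcal A\cup\mathcal B)=\{A\cup B: A\in\mathrm{Tr}(\mathcal A),\ B\in\mathrm{Tr}(\mathcal B)\}$, and $A$ and $B$ are determined by $A\cup B$.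
\end{enumerate}
\end{lemma}

\begin{proof}
(i) The first two statements and the last follow from the definitions and the finiteness of $V$. If a transversal $Q$ is not minimal, it contains a transversal $Q'\subseteq Q\setminus\{q\}$ for some $q\in Q$, and then $Q\setminus\{q\}$ is a transversal; the converse is immediate.

(ii) Removing such a vertex from a transversal leaves a transversal.

(iii) Start with $X=V$, which is a transversal because all edges are non-empty. Scan the vertices once, and delete a vertex $v$ from $X$ whenever $X\setminus\{v\}$ is still a transversal. Let $T$ be the final set and $v\in T$. When $v$ was scanned, the current set $X$ contained $T$ and $X\setminus\{v\}$ was not a transversal, so its subset $T\setminus\{v\}$ is not a transversal. By (i), $T$ is minimal.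

(iv) A minimal transversal contains a member of $\mathcal S$, which is a transversal, so the two are equal; thus $\mathrm{Tr}(\mathcal H)\subseteq\mathcal S$, and these members are minimal in $\mathcal S$. Conversely, a minimal member of $\mathcal S$ contains a minimal transversal, which belongs to $\mathcal S$, so again the two are equal.

(v) A set $X$ is a transversal of $\mathcal A\cup\mathcal B$ if and only if $A=X\cap V_{\mathcal A}$ is a transversal of $\mathcal A$ and $B=X\cap V_{\mathcal B}$ is a transversal of $\mathcal B$. For such $X$ and $x\in A$, the set $X\setminus\{x\}$ is a transversal if and only if $A\setminus\{x\}$ is a transversal of $\mathcal A$; the same holds for $x\in B$ and $\mathcal B$. Now apply (i).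
\end{proof}

\section{Dependencies and transversals}\label{sec:fd}

A dependency $X\to a$ fails exactly when two rows differ on $a$ but agree on $X$. So $X$ has to contain, for every pair of rows that differ on $a$, an attribute on which they differ, and this is a transversal condition. For rows $r,s$ let $D(r,s)=\{b\in R: r[b]\ne s[b]\}$ be their \emph{difference set}, and for $a\in R$ define the hypergraph
\[
\mathcal H_a=\{D(r,s)\setminus\{a\}:\ r,s\in\mathfrak r,\ r[a]\ne s[a]\}
\]
on the vertex set $R$.

\begin{lemma}\label{lem:fdunion}
For $X\subseteq R$ and $a\in R$, the dependency $X\to a$ is minimal, valid and non-trivial if and only if $X\in\mathrm{Tr}(\mathcal H_a)$. Consequently $\textsf{MFD}\le\textsf{THU}$, with $d=|R|$.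
\end{lemma}

\begin{proof}
Let $X\subseteq R\setminus\{a\}$. The dependency $X\to a$ holds if and only if every pair of rows with $r[a]\ne s[a]$ has $r[X]\ne s[X]$, that is, $X\cap D(r,s)\ne\emptyset$. Since $a\notin X$, this says that $X$ meets $D(r,s)\setminus\{a\}$. So on subsets of $R\setminus\{a\}$, validity of $X\to a$ and being a transversal of $\mathcal H_a$ are the same property. All subsets of such an $X$ also avoid $a$, so the two notions of minimality agree. Finally, non-trivial dependencies have $a\notin X$ by definition, and members of $\mathrm{Tr}(\mathcal H_a)$ avoid $a$ by Lemma~\ref{lem:basic}(ii). The reduction is $\mathfrak r\mapsto(\mathcal H_a)_{a\in R}$ with the bijection $(a,X)\mapsto(X\to a)$; each $\mathcal H_a$ has at most $|\mathfrak r|^2$ edges.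
\end{proof}

The degenerate cases do occur. If all rows agree on $a$, then $\mathcal H_a$ has no edges and $\emptyset\to a$ is the only solution with right-hand side $a$. If two rows differ only on $a$, then $\emptyset\in\mathcal H_a$ and there is none.

\begin{example}
Let $R=\{a,b,c\}$, with rows $(0,0,0)$, $(0,1,1)$, $(1,1,2)$. The difference sets are $\{b,c\}$, $\{a,b,c\}$, $\{a,c\}$. Thus $\mathcal H_a=\{\{b,c\},\{c\}\}$, $\mathcal H_b=\{\{c\},\{a,c\}\}$ and $\mathcal H_c=\{\{b\},\{a,b\},\{a\}\}$, and the solutions are $\{c\}\to a$, $\{c\}\to b$ and $\{a,b\}\to c$. The set $\{c\}$ serves two right-hand sides, which is why the solutions of \textsf{THU} are pairs.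
\end{example}

In the opposite direction we want a database in which one attribute $a$ has a prescribed hypergraph $\mathcal H_a$ and the other attributes contribute no solution. The second degenerate case shows how to silence an attribute.

\begin{lemma}\label{lem:thfd}
$\textsf{TH}\le\textsf{MFD}$.
\end{lemma}

\begin{proof}
Given $\mathcal H$ on $V$, let $R=V\cup\{a\}$ with a new attribute $a$. Call a value \emph{private} to a row if it is different from $0$ and occurs in no other row. The database consists of
\begin{itemize}
\item a row $r_0$ with value $0$ everywhere;
\item for each $E\in\mathcal H$, a row $r_E$ with a private value on each attribute of $E\cup\{a\}$ and $0$ elsewhere;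
\item for each $b\in V$, a row $s_b$ with a private value on $b$ and $0$ elsewhere.
\end{itemize}
Two distinct rows differ exactly on the attributes where at least one of them is non-zero. For $b\in V$, the rows $r_0$ and $s_b$ differ only on $b$, so $\emptyset\in\mathcal H_b$ and there is no solution with right-hand side $b$. The pairs that differ on $a$ are those involving some row $r_E$, namely $(r_0,r_E)$, $(r_E,r_{E'})$ for two different edges, and $(s_b,r_E)$. Their difference sets without $a$ are $E$, $E\cup E'$ and $E\cup\{b\}$. So every edge of $\mathcal H$ is an edge of $\mathcal H_a$, and every edge of $\mathcal H_a$ contains an edge of $\mathcal H$. A subset of $V$ is therefore a transversal of $\mathcal H_a$ if and only if it is a transversal of $\mathcal H$, and $\mathrm{Tr}(\mathcal H_a)=\mathrm{Tr}(\mathcal H)$ because $a$ lies in no edge. By Lemma~\ref{lem:fdunion} the solutions of the database are exactly the dependencies $T\to a$ with $T\in\mathrm{Tr}(\mathcal H)$, and $(T\to a)\mapsto T$ is the bijection.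
\end{proof}

The rows $s_b$ cannot be omitted: without them all rows have different values on $a$, so $\{a\}\to b$ holds for every $b\in V$ and each $b$ contributes an unwanted solution.

\section{Selector vertices: the sum plus one}\label{sec:selector}

Let $\mathcal H_1,\dots,\mathcal H_d$ be hypergraphs on a vertex set $W$, with $d\ge2$. A solution of \textsf{THU} has to hit the edges of one $\mathcal H_i$ only, so we need a way to switch the other hypergraphs off. Take new \emph{selector vertices} $Y=\{y_1,\dots,y_d\}$ and add $y_i$ to every edge of $\mathcal H_i$; a set containing $y_i$ then hits all these edges for free. To ensure that at most one hypergraph stays switched on, we require every pair of selectors to be hit. The \emph{selector hypergraph} on $W\cup Y$ is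
\[
\mathcal G=\{\{y_i,y_j\}: 1\le i<j\le d\}\ \cup\ \{E\cup\{y_i\}: 1\le i\le d,\ E\in\mathcal H_i\}.
\]
For $1\le i\le d$ and $T\subseteq W$ put $Q_{i,T}=(Y\setminus\{y_i\})\cup T$. The pair $(i,T)$ can be read off from $Q_{i,T}$: the index $i$ is that of the missing selector, and $T=Q_{i,T}\cap W$.

\begin{lemma}\label{lem:selector}
The minimal transversals of $\mathcal G$ are the sets $Q_{i,T}$ with $1\le i\le d$ and $T\in\mathrm{Tr}(\mathcal H_i)$, together with the set $Y$ if every $\mathcal H_i$ has at least one edge.
\end{lemma}

\begin{proof}
Because of the edges $\{y_i,y_j\}$, a transversal omits at most one selector.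

Consider first the sets that omit exactly one selector $y_i$; these are the sets $Q_{i,T}$ with $T\subseteq W$. Such a set meets every pair of selectors and every edge $E\cup\{y_j\}$ with $j\ne i$. It meets $E\cup\{y_i\}$ if and only if $T$ meets $E$. Hence
\begin{equation}\label{eq:sel}
Q_{i,T}\text{ is a transversal of }\mathcal G\iff T\text{ is a transversal of }\mathcal H_i .
\end{equation}
Suppose that this is the case. Removing a selector $y_j$ leaves $\{y_i,y_j\}$ unhit. Removing $t\in T$ gives $Q_{i,T\setminus\{t\}}$, which by \eqref{eq:sel} is a transversal if and only if $T\setminus\{t\}$ is a transversal of $\mathcal H_i$. By Lemma~\ref{lem:basic}(i), $Q_{i,T}$ is minimal if and only if $T\in\mathrm{Tr}(\mathcal H_i)$.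

It remains to consider the sets that contain $Y$. Every edge of $\mathcal G$ contains a selector, so $Y$ is a transversal and no proper superset of $Y$ is minimal. The set $Y\setminus\{y_i\}=Q_{i,\emptyset}$ is a transversal if and only if $\emptyset$ is a transversal of $\mathcal H_i$, that is, if and only if $\mathcal H_i$ has no edges. So $Y$ is minimal exactly when every $\mathcal H_i$ has an edge.
\end{proof}

If some $\mathcal H_i$ has no edges, $\mathcal G$ solves our problem. Otherwise $|\mathrm{Tr}(\mathcal G)|=1+\sum_i|\mathrm{Tr}(\mathcal H_i)|$, the excess solution $Y$ being the one that switches everything off.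

The direct remedy is to destroy $Y$ by adding an edge $F$ disjoint from it. To keep the sets $Q_{i,T}$ alive, $F\subseteq W$ must meet every $T\in\bigcup_i\mathrm{Tr}(\mathcal H_i)$. But then, for $v\in F$, the set $Y\cup\{v\}$ is a transversal; removing $v$ leaves $F$ unhit, and removing $y_i$ leaves a transversal only if $\{v\}$ is a transversal of $\mathcal H_i$. So $Y\cup\{v\}$ is a new excess solution unless $\{v\}$ happens to be a transversal of some $\mathcal H_i$. Adding all unions $E_1\cup\dots\cup E_d$ does work, since then the part in $W$ of any transversal is a transversal of some $\mathcal H_i$, but it costs up to $\prod_i|\mathcal H_i|$ edges. We therefore keep $Y$, let it stand for a genuine solution, and lower the count somewhere else.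

\section{Merging two solutions}\label{sec:merge}

Removing a transversal creates new minimal transversals above it. \emph{Adding} a transversal is better behaved. Suppose that we change $\mathcal G$ so that the new transversals are the old ones together with the supersets of one set $S$ that was not a transversal before. By Lemma~\ref{lem:basic}(iv), the new minimal transversals are $S$ and those old ones that do not contain $S$. If exactly two old ones contain $S$, the count drops by one. Such a change is cheap: a set $X$ meets all of the sets $E\cup\{s\}$, $s\in S$, if and only if $X$ meets $E$ or $X\supseteq S$, so it suffices to replace each edge $E$ missed by $S$ with these $|S|$ weaker edges.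

\begin{example}\label{ex:merge}
Let $d=2$, $W=\{u,v,w\}$, $\mathcal H_1=\{\{u,v\}\}$ and $\mathcal H_2=\{\{u,w\}\}$. We write sets as words. There are four solutions, $(1,u)$, $(1,v)$, $(2,u)$, $(2,w)$. The selector hypergraph has the edges $y_1y_2$, $uvy_1$, $uwy_2$ and the five minimal transversals
\[
y_1y_2,\qquad y_2u,\qquad y_2v,\qquad y_1u,\qquad y_1w .
\]
The set $S=\{u\}$ lies below exactly two of them, $y_2u$ and $y_1u$, and misses only the edge $y_1y_2$. Replace this edge by $y_1y_2u$. Now $u$ lies in all three edges $y_1y_2u$, $uvy_1$, $uwy_2$, so it is a minimal transversal by itself. A minimal transversal without $u$ must be a minimal transversal of the path with edges $vy_1$, $y_1y_2$, $y_2w$, which gives $y_1y_2$, $y_2v$ and $y_1w$. The count is four. The sets $y_2v$ and $y_1w$ stand for $(1,v)$ and $(2,w)$, and the two sets $y_1y_2$ and $u$ are available for the two pairs $(1,u)$ and $(2,u)$. Deleting the edge $y_1y_2$ outright would be too much: the edges $uvy_1$ and $uwy_2$ alone have the fifth minimal transversal $vw$.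
\end{example}

How should $S$ be found in general? The largest set below two solutions $Q_{1,T}$ and $Q_{2,T'}$ is their intersection $\{y_3,\dots,y_d\}\cup(T\cap T')$. If $T\cap T'$ is small, this set lies below too many solutions; for $T\cap T'=\emptyset$ it lies below $Y$ and below all solutions with index $1$ or $2$. If $T=T'$, the antichain property leaves only the two intended ones. So let $P$ be a common member of $\mathrm{Tr}(\mathcal H_1)$ and $\mathrm{Tr}(\mathcal H_2)$, and let
\[
S=P\cup\{y_3,\dots,y_d\}.
\]
We replace the edge $\{y_1,y_2\}$ by the edges $\{y_1,y_2,s\}$. For $s=y_j$ this edge contains $\{y_1,y_j\}$ and is redundant, so only $s\in P$ is needed. The \emph{merged hypergraph} $\mathcal G_P$ on $W\cup Y$ has the edges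
\begin{enumerate}
\item[(a)] $\{y_i,y_j\}$ for $1\le i<j\le d$ with $(i,j)\ne(1,2)$;
\item[(b)] $\{y_1,y_2,p\}$ for $p\in P$;
\item[(c)] $E\cup\{y_i\}$ for $1\le i\le d$ and $E\in\mathcal H_i$.
\end{enumerate}

\begin{lemma}\label{lem:merge}
Let $d\ge2$, let each of $\mathcal H_1,\dots,\mathcal H_d$ have at least one edge, and let $P\in\mathrm{Tr}(\mathcal H_1)\cap\mathrm{Tr}(\mathcal H_2)$. Then $\mathrm{Tr}(\mathcal G_P)$ consists of the following pairwise distinct sets: $Y$, $S$, and the sets $Q_{i,T}$ with $1\le i\le d$, $T\in\mathrm{Tr}(\mathcal H_i)$ and $(i,T)\notin\{(1,P),(2,P)\}$.
\end{lemma}

\begin{proof}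
The sets are distinct because $Y$ omits no selector, $S$ omits two, and $Q_{i,T}$ omits one and determines $(i,T)$. Let $\mathcal S=\mathrm{Tr}(\mathcal G)\cup\{S\}$. We verify the hypotheses of Lemma~\ref{lem:basic}(iv) for $\mathcal G_P$ and $\mathcal S$.

\emph{The members of $\mathcal S$ are transversals of $\mathcal G_P$.} Every edge of $\mathcal G_P$ contains an edge of $\mathcal G$, so every transversal of $\mathcal G$ is one of $\mathcal G_P$. As for $S$: an edge of type (a) has $j\ge3$ and contains $y_j\in S$; an edge of type (b) contains a point of $P$; an edge of type (c) with $i\ge3$ contains $y_i\in S$; and an edge of type (c) with $i\in\{1,2\}$ is met by $P$, which is a transversal of both $\mathcal H_1$ and $\mathcal H_2$.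

\emph{Every transversal $Q$ of $\mathcal G_P$ contains a member of $\mathcal S$.} If $Q$ contains $y_1$ or $y_2$, it meets $\{y_1,y_2\}$, the only edge of $\mathcal G$ that is not an edge of $\mathcal G_P$. Then $Q$ is a transversal of $\mathcal G$ and contains a member of $\mathrm{Tr}(\mathcal G)$. If $Q$ contains neither, the edges (b) force $P\subseteq Q$ and the edges $\{y_1,y_j\}$ force $y_j\in Q$ for $j\ge3$, so $Q\supseteq S$.

Hence $\mathrm{Tr}(\mathcal G_P)$ is the set of minimal members of $\mathcal S$. The set $S$ misses the edge $\{y_1,y_2\}$ of $\mathcal G$, so it contains no member of $\mathrm{Tr}(\mathcal G)$ and is minimal in $\mathcal S$. Since $\mathrm{Tr}(\mathcal G)$ is an antichain, a member of it is minimal in $\mathcal S$ if and only if it does not contain $S$. By Lemma~\ref{lem:selector} the members are $Y$ and the sets $Q_{i,T}$ with $T\in\mathrm{Tr}(\mathcal H_i)$. The set $Y$ does not contain $S$, because $\mathcal H_1$ has an edge and so $P\ne\emptyset$. For $i\ge3$ the set $Q_{i,T}$ omits $y_i\in S$. For $i\in\{1,2\}$ we have $Q_{i,T}\supseteq S$ if and only if $T\supseteq P$, and since $T$ and $P$ both belong to the antichain $\mathrm{Tr}(\mathcal H_i)$, this happens if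 and only if $T=P$.
\end{proof}

\begin{remark}
Each hypothesis has a visible role. If $P$ is not a transversal of $\mathcal H_2$, then $S$ misses an edge $E\cup\{y_2\}$ and is not a transversal of $\mathcal G_P$. If $P$ is a transversal of $\mathcal H_2$ but not a minimal one, then no $T\in\mathrm{Tr}(\mathcal H_2)$ contains $P$, so $S$ absorbs no solution with index $2$ and the count does not drop. If some $\mathcal H_i$ has no edges, then $Y$ is not a solution and there is no excess to remove.
\end{remark}

\section{Aligning two solutions, and the main proofs}\label{sec:align}

Two given hypergraphs need not have a common minimal transversal. In \textsf{THU}, however, the hypergraphs do not interact, so the vertices of one of them can be renamed without touching the others. One solution of each is available from the greedy procedure of Lemma~\ref{lem:basic}(iii). A renaming can match two solutions only if they have the same size, so we first enlarge the smaller one by new vertices that every transversal is forced to contain.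

\begin{lemma}\label{lem:align}
Let $\mathcal H_1,\mathcal H_2$ be hypergraphs on $V$, and let $T_1\in\mathrm{Tr}(\mathcal H_1)$ and $T_2\in\mathrm{Tr}(\mathcal H_2)$ with $|T_1|\le|T_2|$. Let $Z$ be a set of $|T_2|-|T_1|$ new vertices, $W=V\cup Z$ and $P=T_1\cup Z$. Let $\pi$ be a permutation of $W$ with $\pi(T_2)=P$, and define on $W$
\[
\mathcal H_1'=\mathcal H_1\cup\{\{z\}:z\in Z\},\qquad \mathcal H_2'=\{\pi(E):E\in\mathcal H_2\}.
\]
Then $\beta_1(T)=T\setminus Z$ and $\beta_2(T)=\pi^{-1}(T)$ define bijections $\beta_i\colon\mathrm{Tr}(\mathcal H_i')\to\mathrm{Tr}(\mathcal H_i)$. Moreover $P\in\mathrm{Tr}(\mathcal H_1')\cap\mathrm{Tr}(\mathcal H_2')$, with $\beta_1(P)=T_1$ and $\beta_2(P)=T_2$.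
\end{lemma}

Such a $\pi$ exists because $|P|=|T_2|$: the sets $T_2\setminus P$ and $P\setminus T_2$ have the same size, and one may match their elements, swap matched elements and fix all other vertices.

\begin{proof}
The hypergraph $\{\{z\}:z\in Z\}$ on $Z$ has the single minimal transversal $Z$, so Lemma~\ref{lem:basic}(v) gives $\mathrm{Tr}(\mathcal H_1')=\{T\cup Z:T\in\mathrm{Tr}(\mathcal H_1)\}$. By Lemma~\ref{lem:basic}(ii), $\mathrm{Tr}(\mathcal H_2)$ is the same on $W$ as on $V$, and a permutation of $W$ preserves intersections and inclusions, so $\mathrm{Tr}(\mathcal H_2')=\{\pi(T):T\in\mathrm{Tr}(\mathcal H_2)\}$. The maps $\beta_1,\beta_2$ invert $T\mapsto T\cup Z$ and $T\mapsto\pi(T)$, and $P=T_1\cup Z=\pi(T_2)$.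
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:union}]
Let $\mathcal H_1,\dots,\mathcal H_d$ on $V$ be given. Discard every $\mathcal H_i$ that has the empty edge; it contributes no solution. This guarantees that each remaining hypergraph has a solution that we can compute. Let $e\le d$ be the number of remaining hypergraphs. We renumber them $\mathcal H_1,\dots,\mathcal H_e$; the bijections below restore the original indices at the end.

\emph{Case $e=0$.} Output the hypergraph $\{\emptyset\}$ on $V$. Both solution sets are empty.

\emph{Case $e=1$.} Output $\mathcal H_1$, with the bijection $T\mapsto(1,T)$.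

\emph{Case $e\ge2$, and some $\mathcal H_i$ has no edges.} Output the selector hypergraph of $\mathcal H_1,\dots,\mathcal H_e$ on $V\cup Y$, where $|Y|=e$. By Lemma~\ref{lem:selector}, $Q_{i,T}\mapsto(i,T)$ is the required bijection.

\emph{Case $e\ge2$, and every $\mathcal H_i$ has an edge.} Compute $T_1\in\mathrm{Tr}(\mathcal H_1)$ and $T_2\in\mathrm{Tr}(\mathcal H_2)$ by Lemma~\ref{lem:basic}(iii), and exchange the indices $1$ and $2$ if necessary so that $|T_1|\le|T_2|$. Form $Z$, $W$, $P$, $\pi$, $\mathcal H_1'$, $\mathcal H_2'$ as in Lemma~\ref{lem:align}. For $i\ge3$ let $\mathcal H_i'$ be $\mathcal H_i$ regarded as a hypergraph on $W$, and let $\beta_i$ be the identity on $\mathrm{Tr}(\mathcal H_i')=\mathrm{Tr}(\mathcal H_i)$. Every $\mathcal H_i'$ has an edge and $P\in\mathrm{Tr}(\mathcal H_1')\cap\mathrm{Tr}(\mathcal H_2')$, so Lemma~\ref{lem:merge} applies. Output the merged hypergraph $\mathcal G_P$ of $\mathcal H_1',\dots,\mathcal H_e'$, and define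
\[
\Phi(Y)=(1,T_1),\qquad \Phi(S)=(2,T_2),\qquad \Phi(Q_{i,T})=(i,\beta_i(T)).
\]
The map $(i,T)\mapsto(i,\beta_i(T))$ is a bijection from the solutions of $(\mathcal H_i')_i$ to those of $(\mathcal H_i)_i$ that sends $(1,P)$ to $(1,T_1)$ and $(2,P)$ to $(2,T_2)$. By Lemma~\ref{lem:merge}, the third rule therefore reaches every solution except $(1,T_1)$ and $(2,T_2)$ exactly once, and these two are reached from $Y$ and $S$. So $\Phi$ is a bijection.

\emph{Running time.} The output is built from $T_1$, $T_2$, $Z$ and $\pi$, all computable in polynomial time. To evaluate $\Phi(Q)$, recompute these objects and count the selectors missing from $Q$: none means $Q=Y$, two means $Q=S$, and a single missing $y_i$ gives $(i,\beta_i(Q\cap W))$. The inverse is equally direct: $(1,T_1)\mapsto Y$, $(2,T_2)\mapsto S$, and otherwise $(i,T)\mapsto Q_{i,\beta_i^{-1}(T)}$.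

\emph{Size.} In the first two cases the output has $n$ vertices, and either the single edge $\emptyset$ or at most $M$ edges of size at most $k$. In the third case it has $n+e$ vertices and at most $\binom e2+M$ edges, each of size $2$ or at most $k+1$. In the last case $T_1\ne\emptyset$ because $\mathcal H_1$ has an edge, so $|Z|\le n-1$, and $|P|=|T_2|\le n$. There are $n+|Z|+e\le2n+d$ vertices. The edges of types (a), (b), (c) number $\binom e2-1$, $|P|$ and at most $M+|Z|$, in total at most $M+\binom d2+2n$. Their sizes are $2$ for type (a), $3$ for type (b), and at most $k+1$ for type (c), except that a singleton $\{z\}$ gives the pair $\{z,y_1\}$. All bounds of the theorem hold in each case.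
\end{proof}

\begin{example}
Let $V=\{u,v,w\}$, $\mathcal H_1=\{uv\}$ and $\mathcal H_2=\{v,w\}$, the latter with two singleton edges. The solutions are $(1,u)$, $(1,v)$ and $(2,vw)$, and the two hypergraphs have no common minimal transversal. Take $T_1=u$ and $T_2=vw$. Then $Z=\{z\}$ and $P=uz$, and $\pi$ swaps $v$ with $u$ and $w$ with $z$. We get $\mathcal H_1'=\{uv,z\}$ with minimal transversals $uz$, $vz$, and $\mathcal H_2'=\{u,z\}$ with minimal transversal $uz$. The output has the edges
\[
y_1y_2u,\quad y_1y_2z,\quad uvy_1,\quad zy_1,\quad uy_2,\quad zy_2,
\]
and the bijection is $y_1y_2\mapsto(1,u)$, $\ uz\mapsto(2,vw)$, $\ y_2vz\mapsto(1,v)$.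
\end{example}

\begin{proof}[Proof of Theorem~\ref{thm:fd}]
Lemma~\ref{lem:fdunion}, Theorem~\ref{thm:union} and Lemma~\ref{lem:thfd} give the cycle $\textsf{MFD}\le\textsf{THU}\le\textsf{TH}\le\textsf{MFD}$. Since parsimonious reductions compose, each of the three problems reduces to each other one; in particular $\textsf{MFD}\le\textsf{TH}$.
\end{proof}

\section{Sums of products}\label{sec:closure}

Lemma~\ref{lem:basic}(v) multiplies numbers of minimal transversals, and Theorem~\ref{thm:union} adds them. Together they realize any sum of products. A coefficient $c$ could be obtained by repeating a summand $c$ times, but this is exponential in the binary length of $c$; we build it from powers of two instead.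

\begin{corollary}\label{cor:closure}
Given hypergraphs $\mathcal H_1,\dots,\mathcal H_d$, explicitly listed index multisets $I_1,\dots,I_m$ over $\{1,\dots,d\}$, and positive integers $c_1,\dots,c_m$ in binary, one can compute in polynomial time a hypergraph $\mathcal G$ with
\[
|\mathrm{Tr}(\mathcal G)|=\sum_{j=1}^m c_j\prod_{i\in I_j}|\mathrm{Tr}(\mathcal H_i)|,
\]
together with a polynomial-time bijection from $\mathrm{Tr}(\mathcal G)$ to the set of triples consisting of an index $j$, a number in $\{1,\dots,c_j\}$, and a tuple in $\prod_{i\in I_j}\mathrm{Tr}(\mathcal H_i)$.
\end{corollary}

\begin{proof}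
\emph{Coefficients.} For $b\ge0$ let $\mathcal D_b$ be the hypergraph with $b$ pairwise disjoint edges of size two. By Lemma~\ref{lem:basic}(v), its minimal transversals choose one vertex from each edge, so they correspond to $b$-bit strings, that is, to the integers $w$ with $0\le w<2^b$. For $b=0$ there are no edges and the only solution is $\emptyset$. Write $c_j=\sum_{b\in B_j}2^b$ according to the binary expansion of $c_j$; both $|B_j|$ and the members of $B_j$ are bounded by the length of that expansion. Place the hypergraphs $\mathcal D_b$, $b\in B_j$, on a common vertex set, which by Lemma~\ref{lem:basic}(ii) changes no solution, and apply Theorem~\ref{thm:union}. This gives a hypergraph $\mathcal C_j$ and a bijection from $\mathrm{Tr}(\mathcal C_j)$ to the pairs $(b,w)$ with $b\in B_j$ and $0\le w<2^b$. The map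
\[
(b,w)\ \mapsto\ 1+w+\sum_{b'\in B_j,\ b'<b}2^{b'}
\]
splits $\{1,\dots,c_j\}$ into consecutive blocks of lengths $2^b$ and is a bijection onto this interval.

\emph{Products.} Let $\mathcal K_j$ be the union of $\mathcal C_j$ and of one copy of $\mathcal H_i$ for each occurrence of $i$ in $I_j$, all on pairwise disjoint vertex sets. Its size is polynomial because $I_j$ is listed explicitly. By Lemma~\ref{lem:basic}(v), intersecting with these vertex sets is a bijection from $\mathrm{Tr}(\mathcal K_j)$ to $\mathrm{Tr}(\mathcal C_j)\times\prod_{i\in I_j}\mathrm{Tr}(\mathcal H_i)$.

\emph{Sum.} Place $\mathcal K_1,\dots,\mathcal K_m$ on a common vertex set and apply Theorem~\ref{thm:union} to obtain $\mathcal G$. Composing the bijections gives the triples, and counting them gives the formula.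
\end{proof}

\section{Literal constructions are exponential}\label{sec:literal}

The bijection $\Phi$ sends $Y$, which contains no original vertex, to the solution $(1,T_1)$. The next result shows that some re-identification of this kind cannot be avoided. Call $Q\cap V$ the \emph{trace} of $Q$ on $V$.

\begin{proposition}\label{prop:literal}
Let $V_1,\dots,V_d$ be pairwise disjoint, let $\mathcal H_i$ be a non-empty antichain of non-empty subsets of $V_i$, and put $V=\bigcup_iV_i$. Let $\mathcal G$ be a hypergraph on some $U\supseteq V$ with
\[
\{Q\cap V:Q\in\mathrm{Tr}(\mathcal G)\}=\bigcup_{i=1}^d\mathrm{Tr}(\mathcal H_i).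
\]
Then $|\mathcal G|\ge\prod_{i=1}^d|\mathcal H_i|$. For example, $|\mathcal G|\ge2^d$ when every $\mathcal H_i$ has two edges.
\end{proposition}

The idea is that the traces determine the minimal edges of $\mathcal G$ that lie inside $V$. The tool is a duality between edges and transversals: for a hypergraph $\mathcal H$ on $V$ and $F\subseteq V$,
\begin{equation}\label{eq:dual}
F\text{ contains an edge of }\mathcal H\iff V\setminus F\text{ contains no member of }\mathrm{Tr}(\mathcal H).
\end{equation}
Indeed, both sides say that $V\setminus F$ misses some edge, that is, is not a transversal. The right-hand side also says that $F$ meets every member of $\mathrm{Tr}(\mathcal H)$, so taking minimal sets $F$ in \eqref{eq:dual} yields Berge's identity: $\mathrm{Tr}(\mathrm{Tr}(\mathcal H))$ is the set of inclusion-wise minimal edges of $\mathcal H$.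

\begin{proof}
Let $\mathcal T=\bigcup_i\mathrm{Tr}(\mathcal H_i)$ and fix $F\subseteq V$. Apply \eqref{eq:dual} to $\mathcal G$ on $U$: the set $F$ contains an edge of $\mathcal G$ if and only if $U\setminus F$ contains no $Q\in\mathrm{Tr}(\mathcal G)$. Since $U\setminus F$ contains all of $U\setminus V$, it contains $Q$ if and only if $V\setminus F$ contains the trace $Q\cap V$. By hypothesis the traces are the members of $\mathcal T$. So $F$ contains an edge of $\mathcal G$ if and only if, for every $i$, the set $V\setminus F$ contains no member of $\mathrm{Tr}(\mathcal H_i)$. Applying \eqref{eq:dual} to each $\mathcal H_i$ on $V$, we obtain for all $F\subseteq V$: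
\begin{equation}\label{eq:edges}
F\text{ contains an edge of }\mathcal G\iff F\text{ contains an edge of }\mathcal H_i\text{ for every }i .
\end{equation}
Let $F=E_1\cup\dots\cup E_d$ with $E_i\in\mathcal H_i$. By \eqref{eq:edges}, $F$ contains an edge $G$ of $\mathcal G$. Applying \eqref{eq:edges} to $G\subseteq V$, we find edges $E_i'\in\mathcal H_i$ with $E_i'\subseteq G\subseteq F$. Since the sets $V_i$ are disjoint, $E_i'\subseteq F\cap V_i=E_i$, and since $\mathcal H_i$ is an antichain, $E_i'=E_i$. Hence $G\supseteq F$, and $F=G$ is an edge of $\mathcal G$. The tuple $(E_1,\dots,E_d)$ is recovered from $F$ as $(F\cap V_1,\dots,F\cap V_d)$, so $\mathcal G$ has at least $\prod_i|\mathcal H_i|$ distinct edges.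
\end{proof}

\begin{remark}
Disjointness and the antichain property enter only in the final count, and both are needed. If $\mathcal H_1=\dots=\mathcal H_d=\mathcal H$ on the same vertex set, then $\mathcal G=\mathcal H$ satisfies the trace condition with $|\mathcal H|$ edges. If $d=1$ and $\mathcal H_1$ is not an antichain, its minimal edges alone form a smaller $\mathcal G$ with the same minimal transversals. The bound is attained with $U=V$ by the hypergraph of all unions $E_1\cup\dots\cup E_d$: a set meets all unions if and only if it is a transversal of some $\mathcal H_i$, and $\mathcal T$ is an antichain because its members are non-empty and the $V_i$ are disjoint, so Lemma~\ref{lem:basic}(iv) gives $\mathrm{Tr}(\mathcal G)=\mathcal T$.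
\end{remark}

Taking $\mathcal H_i=\{\{u_i\},\{v_i\}\}$ on $V_i=\{u_i,v_i\}$ gives inputs with $2d$ vertices and $2d$ edges for which $\mathcal G$ needs $2^d$ edges. Thus no construction of polynomial size can produce, on all inputs, solutions whose traces on $V$ are exactly the desired transversals. The construction of Theorem~\ref{thm:union} departs from this pattern very little. Relative to the renamed hypergraphs $\mathcal H_i'$ on $W$, the trace of $Q_{i,T}$ is $T\in\mathrm{Tr}(\mathcal H_i')$ and the trace of $S$ is $P\in\mathrm{Tr}(\mathcal H_1')$. Exactly one solution, $Y$, has a trace that is not a member of $\bigcup_i\mathrm{Tr}(\mathcal H_i')$, namely $\emptyset$, which is excluded because every $\mathcal H_i'$ has an edge.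

\begin{thebibliography}{1}
\bibitem{BFS}
Thomas Bl\"asius, Tobias Friedrich, and Martin Schirneck,
\emph{The Complexity of Dependency Detection and Discovery in Relational Databases},
arXiv:2103.13331 (2021).
\end{thebibliography}
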